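\title{Colorings of interval graphs with a fixed inversion set and quasisymmetric power sums}

\begin{abstract}
Let $G$ be an interval graph on $\{1,\dots,n\}$, labeled by increasing left endpoints, and let $\tau$ be a permutation. We consider the generating function of the proper colorings of $G$ that have the same $G$-inversions as $\tau$, apply the involution $\omega$, and expand the result in the type~1 quasisymmetric power sums. We prove that the coefficients count permutations whose segments avoid $G$-descents and nontrivial left-to-right $G$-maxima, which answers a question posed by D'Adderio, Riccardi and Siconolfi. The proof turns the left side into the enumerator of order-preserving maps on a poset and selects one greedy linear extension in each block of an ordered set partition. The identity holds for all $\tau$ exactly when the non-edges of the labeled graph are transitive, and a modified identity holds for every labeled graph.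
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Colorings with a fixed inversion set}

A \emph{labeled graph} is a simple graph $G=([n],E)$ on $[n]=\{1,\dots,n\}$; the numerical order of the vertices is part of the data. A \emph{coloring} is a map $\kappa:[n]\to\mathbb{Z}_{>0}$, with monomial $x_\kappa=\prod_{i=1}^n x_{\kappa(i)}$. It is \emph{proper} if $\kappa(i)\ne\kappa(j)$ whenever $\{i,j\}\in E$. For a proper coloring put
\[
\mathsf{Inv}_G(\kappa)=\{\{i,j\}\in E:\ i<j,\ \kappa(i)>\kappa(j)\},\qquad \mathsf{CoInv}_G(\kappa)=E\setminus\mathsf{Inv}_G(\kappa),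
\]
and let $\mathsf{inv}_G(\kappa)$ and $\mathsf{coinv}_G(\kappa)$ be the sizes of these sets. A permutation $\tau\in\mathfrak{S}_n$ is regarded as the proper coloring $i\mapsto\tau(i)$. The Shareshian--Wachs chromatic quasisymmetric function is
\[
\chi_G[X;q]=\sum_{\kappa\ \mathrm{proper}}q^{\mathsf{coinv}_G(\kappa)}x_\kappa .
\]

The exponent of $q$ remembers only how many edges are inverted. The set $\mathsf{Inv}_G(\kappa)$ remembers, for each edge, which endpoint has the larger color. For $\tau\in\mathfrak{S}_n$ let
\[
\mathcal{Q}_{G,\tau}=\sum_{\kappa\ \mathrm{proper},\ \mathsf{Inv}_G(\kappa)=\mathsf{Inv}_G(\tau)}x_\kappa .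
\]
Every proper coloring $\kappa$ occurs in one of these series: list the vertices by increasing color, breaking ties arbitrarily, and let $\tau(i)$ be the position of $i$ in the list. The endpoints of an edge have different colors, so $\tau$ orders them as $\kappa$ does, and $\mathsf{Inv}_G(\tau)=\mathsf{Inv}_G(\kappa)$. Hence
\begin{equation}\label{eq:split}
\chi_G[X;q]=\sum_{\tau\in\mathcal{T}}q^{|E|-|\mathsf{Inv}_G(\tau)|}\,\mathcal{Q}_{G,\tau},
\end{equation}
where $\mathcal{T}\subseteq\mathfrak{S}_n$ contains exactly one permutation for each set of the form $\mathsf{Inv}_G(\tau)$. An expansion of every $\mathcal{Q}_{G,\tau}$ in a basis therefore refines an expansion of $\chi_G[X;q]$.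

In this paper an \emph{interval graph} is a labeled graph for which there are nonempty intervals $I_1,\dots,I_n\subset\mathbb{R}$ with strictly increasing left endpoints such that $\{i,j\}\in E$ if and only if $i\ne j$ and $I_i\cap I_j\neq\emptyset$. The labeling is thus required to be compatible with the intervals. For an interval graph, $\mathcal{Q}_{G,\tau}$ is the quasisymmetric function $\mathcal{Q}^{(G)}_{\Phi_G(\tau)}$ attached to the increasing spanning forest $\Phi_G(\tau)$ of $G$, in the notation in which the question below is posed in \cite{DRS}. We use only the sum over colorings, never the forest.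

\subsection{Quasisymmetric functions}

A \emph{composition} $\alpha=(\alpha_1,\dots,\alpha_k)\vDash n$ is a sequence of positive integers with sum $n$. For $\beta=(\beta_1,\dots,\beta_\ell)\vDash n$ and $S\subseteq[n-1]$, the monomial and Gessel's fundamental quasisymmetric functions are
\[
M_\beta=\sum_{i_1<\dots<i_\ell}x_{i_1}^{\beta_1}\cdots x_{i_\ell}^{\beta_\ell},\qquad
F_{n,S}=\sum_{\substack{i_1\le\dots\le i_n\\ i_j<i_{j+1}\ \text{for}\ j\in S}}x_{i_1}\cdots x_{i_n}.
\]
The $M_\beta$ with $\beta\vDash n$ are linearly independent, and their span over $\mathbb{Q}$ is the degree $n$ part of $\mathrm{QSym}$. The function $F_{n,S}$ is the sum of the $M_\beta$ for which $S\subseteq\{\beta_1,\beta_1+\beta_2,\dots,\beta_1+\dots+\beta_{\ell-1}\}$, so the $F_{n,S}$ form a second basis. The involution $\omega$ is the linear map with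
\[
\omega(F_{n,S})=F_{n,\{n-i\,:\,i\in[n-1]\setminus S\}} ;
\]
it complements $S$ and then reflects it. It exchanges the symmetric functions $e_n=F_{n,[n-1]}$ and $h_n=F_{n,\emptyset}$. We write $p_k=\sum_i x_i^k$.

For $\alpha\vDash n$ let $z_\alpha=\prod_i m_i!\,i^{m_i}$, where $m_i$ is the number of parts of $\alpha$ equal to $i$. For a composition $\gamma$ let $\pi(\gamma)=\prod_j(\gamma_1+\dots+\gamma_j)$ be the product of its partial sums. A \emph{coarsening} $\beta=(\beta_1,\dots,\beta_\ell)$ of $\alpha$ is obtained by adding consecutive parts ($\beta=\alpha$ is allowed); then $\alpha$ is a concatenation $\alpha^{(1)}\cdots\alpha^{(\ell)}$ with $\alpha^{(i)}\vDash\beta_i$, and we put $\pi(\alpha,\beta)=\prod_i\pi(\alpha^{(i)})$. The \emph{type~1 quasisymmetric power sum} is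
\begin{equation}\label{eq:psi}
\Psi_\alpha=z_\alpha\sum_{\beta\ \text{coarsening of}\ \alpha}\frac{M_\beta}{\pi(\alpha,\beta)} .
\end{equation}
For instance $\Psi_{(n)}=M_{(n)}=p_n$, and $\Psi_{(1^n)}=\sum_\beta \frac{n!}{\beta_1!\cdots\beta_\ell!}M_\beta=p_1^n$ by the multinomial theorem. In degree $3$, $\Psi_{(2,1)}=M_{(2,1)}+\frac13M_{(3)}$ and $\Psi_{(1,2)}=M_{(1,2)}+\frac23M_{(3)}$ add up to $p_2p_1$, so the product $p_2p_1$ is cut into two quasisymmetric pieces. Since $\Psi_\alpha/z_\alpha$ is $M_\alpha/\prod_i\alpha_i$ plus terms $M_\beta$ with $\beta$ strictly coarser than $\alpha$, the $\Psi_\alpha$ with $\alpha\vDash n$ form a basis of the degree $n$ part of $\mathrm{QSym}$.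

The role of $\omega$ is visible for a single edge. There $\mathcal{Q}_{G,\tau}=e_2=\frac12\Psi_{(1,1)}-\frac12\Psi_{(2)}$ has a sign, while $\omega\mathcal{Q}_{G,\tau}=h_2=\frac12\Psi_{(1,1)}+\frac12\Psi_{(2)}$ has coefficient $1$ on each $\Psi_\alpha/z_\alpha$. It is natural to ask whether the coefficients of $\omega\mathcal{Q}_{G,\tau}$ on the $\Psi_\alpha/z_\alpha$ are always nonnegative integers, and what they count.

\subsection{The proposed formula}

Let $v=v_1\cdots v_m$ be a word of distinct vertices of $G$.
\begin{itemize}
\item A position $i$ with $1\le i<m$ is a \emph{$G$-descent} if $v_i>v_{i+1}$ and $\{v_i,v_{i+1}\}\notin E$.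
\item A position $r$ with $1<r\le m$ is a \emph{nontrivial left-to-right $G$-maximum}, briefly a \emph{$G$-maximum}, if $v_s<v_r$ and $\{v_s,v_r\}\notin E$ for every $s<r$.
\end{itemize}
Write $\sigma\in\mathfrak{S}_n$ as the word $\sigma(1)\cdots\sigma(n)$. For $\alpha=(\alpha_1,\dots,\alpha_k)\vDash n$, the \emph{$\alpha$-segments} of $\sigma$ are the words obtained by cutting $\sigma$ into contiguous pieces of lengths $\alpha_1,\dots,\alpha_k$. Let $\mathcal{N}_{G,\alpha}$ be the set of $\sigma\in\mathfrak{S}_n$ such that no $\alpha$-segment has a $G$-descent or a $G$-maximum. The following question is posed in \cite{DRS}.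

\medskip\noindent\textbf{Question.} \emph{Is it true that for every interval graph $G=([n],E)$ and every $\tau\in\mathfrak{S}_n$}
\begin{equation}\label{eq:main}
\omega\,\mathcal{Q}_{G,\tau}=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,\#\{\sigma\in\mathcal{N}_{G,\alpha}:\ \mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}\,?
\end{equation}

\subsection{Results}

The answer is yes, and both sides of \eqref{eq:main} have a description in terms of one poset. Orient each edge $\{a,b\}$ of $G$ from the endpoint with the larger value of $\tau$ to the endpoint with the smaller value. Since $\tau$ decreases along directed paths, the orientation is acyclic. Let $R_\tau$ be the partial order on $[n]$ that it generates: $x<_{R_\tau}y$ if there is a directed path with at least one edge from $x$ to $y$.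

\begin{definition}\label{def:layer}
Let $C$ be a finite poset and $\gamma=(\gamma_1,\dots,\gamma_k)\vDash|C|$. A \emph{layering} of $C$ of type $\gamma$ is an ordered set partition $(B_1,\dots,B_k)$ of $C$ with $|B_i|=\gamma_i$ such that $x\in B_i$, $y\in B_j$ and $x<_Cy$ imply $i\le j$. The $B_i$ are its \emph{layers}. The layering is \emph{rooted} if every layer, with the induced order, has a unique minimal element. Let $s_\gamma(C)$ be the number of rooted layerings of $C$ of type $\gamma$.
\end{definition}

The only property of interval graphs that the proof uses is transitivity of non-edges: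
\begin{quote}
\textbf{(T)}\quad if $i<j<k$ and $\{i,j\},\{j,k\}\notin E$, then $\{i,k\}\notin E$.
\end{quote}

\begin{theorem}\label{thm:A}
If the labeled graph $G=([n],E)$ satisfies \textup{(T)}, in particular if $G$ is an interval graph, then for all $\tau\in\mathfrak{S}_n$ and $\alpha\vDash n$
\[
\#\{\sigma\in\mathcal{N}_{G,\alpha}:\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}=s_\alpha(R_\tau),\qquad
\omega\,\mathcal{Q}_{G,\tau}=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,s_\alpha(R_\tau).
\]
Hence \eqref{eq:main} holds.
\end{theorem}

\begin{corollary}\label{cor:q}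
If $G$ satisfies \textup{(T)}, in particular if $G$ is an interval graph, then
\[
\omega\,\chi_G[X;q]=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\sum_{\sigma\in\mathcal{N}_{G,\alpha}}q^{\mathsf{inv}_G(\sigma^{-1})}.
\]
\end{corollary}

Condition (T) is also necessary.

\begin{theorem}\label{thm:B}
Let $G=([n],E)$ be any labeled graph. For every $\tau\in\mathfrak{S}_n$ the difference
\[
\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,\#\{\sigma\in\mathcal{N}_{G,\alpha}:\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}\;-\;\omega\,\mathcal{Q}_{G,\tau}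
\]
is a nonnegative integer combination of the $\Psi_\alpha/z_\alpha$. It vanishes for all $\tau$ if and only if $G$ satisfies \textup{(T)}. Equivalently, $G$ is the incomparability graph of a poset on $[n]$ having $1,2,\dots,n$ as a linear extension.
\end{theorem}

Here the incomparability graph of a poset joins two distinct elements exactly when they are incomparable. Without (T), the formula is repaired by forbidding more than $G$-descents. A \emph{long $G$-descent} of a word $v_1\cdots v_m$ is a pair of positions $p<r$ such that $v_p>v_r$ and $v_r$ is nonadjacent to each of $v_p,\dots,v_{r-1}$. The $G$-descents are the long $G$-descents with $r=p+1$. Let $\mathcal{N}'_{G,\alpha}\subseteq\mathcal{N}_{G,\alpha}$ be the set of $\sigma\in\mathfrak{S}_n$ such that no $\alpha$-segment has a long $G$-descent or a $G$-maximum.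

\begin{theorem}\label{thm:C}
For every labeled graph $G=([n],E)$ and every $\tau\in\mathfrak{S}_n$,
\[
\omega\,\mathcal{Q}_{G,\tau}=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,\#\{\sigma\in\mathcal{N}'_{G,\alpha}:\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}.
\]
\end{theorem}

We prove Theorem~\ref{thm:C} first, in three steps that use no hypothesis on $G$. The left side is the enumerator of weakly order-preserving maps on $R_\tau$ (Section~\ref{sec:omega}). That enumerator has coefficients $s_\alpha(R_\tau)$ (Section~\ref{sec:psi}). The permutations on the right side are in bijection with rooted layerings, because in each layer exactly one linear extension has no long $G$-descent (Sections~\ref{sec:greedy} and~\ref{sec:segments}). Condition (T) enters once, in Section~\ref{sec:T}, where it gives $\mathcal{N}_{G,\alpha}=\mathcal{N}'_{G,\alpha}$.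

\section{Linear extensions and small cases}\label{sec:examples}

A \emph{linear extension} of a finite poset $C$ is a word listing each element of $C$ once, in which $x$ precedes $y$ whenever $x<_Cy$. Let $L(C)$ be the set of linear extensions. When the elements of $C$ are integers, ``minimal'' and $<_C$ refer to the poset, and ``smaller'', ``larger'' and $<$ to the numerical order. The condition on $\sigma$ in \eqref{eq:main} has a direct meaning.

\begin{lemma}\label{lem:linext}
For $\sigma,\tau\in\mathfrak{S}_n$, we have $\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)$ if and only if $\sigma\in L(R_\tau)$.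
\end{lemma}

\begin{proof}
The number $\sigma^{-1}(i)$ is the position of the letter $i$ in the word $\sigma$. An edge $\{i,j\}$ with $i<j$ lies in $\mathsf{CoInv}_G(\sigma^{-1})$ if and only if $i$ precedes $j$ in $\sigma$, and it lies in $\mathsf{Inv}_G(\tau)$ if and only if $\tau(i)>\tau(j)$. So the two sets are equal if and only if, for every edge, the endpoint with the larger value of $\tau$ comes first in $\sigma$. These are the relations that generate $R_\tau$, and a word respects them if and only if it respects their transitive closure.
\end{proof}

This explains what a $G$-descent measures. Swapping two consecutive nonadjacent letters of $\sigma\in L(R_\tau)$ keeps the relative order of the endpoints of every edge, so it gives another element of $L(R_\tau)$. Forbidding $G$-descents is an attempt to single out one word among those related by such swaps. Whether the attempt succeeds is the heart of the matter.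

\begin{example}[Complete and empty graphs]\label{ex:extreme}
If $G$ is complete, then $R_\tau$ is a chain, $\mathcal{Q}_{G,\tau}=e_n$, and there are no $G$-descents or $G$-maxima. The unique linear extension lies in every $\mathcal{N}_{G,\alpha}$, and \eqref{eq:main} reads $h_n=\sum_\alpha\Psi_\alpha/z_\alpha$. Since $h_n=\sum_\beta M_\beta$, by \eqref{eq:psi} this follows from $\sum_{\gamma\vDash m}1/\pi(\gamma)=1$ for all $m\ge1$. The partial sums of $\gamma$ are $m$ and the elements of an arbitrary subset of $[m-1]$, so the sum is $\frac1m\prod_{j=1}^{m-1}(1+\frac1j)=1$.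

If $E=\emptyset$, a segment without $G$-descents is increasing, and an increasing segment of length at least $2$ has a $G$-maximum in position $2$. Only $\alpha=(1^n)$ contributes, with $n!=z_\alpha$ permutations, and the right side of \eqref{eq:main} is $\Psi_{(1^n)}=p_1^n$. The left side is $\omega(p_1^n)$, which is $p_1^n$ by Proposition~\ref{prop:omega} below.
\end{example}

For $n=3$ we abbreviate $M_{(2,1)}$ to $M_{21}$ and so on. From the definitions,
\begin{gather*}
F_{3,\emptyset}=M_3+M_{21}+M_{12}+M_{111},\quad F_{3,\{1\}}=M_{12}+M_{111},\quad F_{3,\{2\}}=M_{21}+M_{111},\quad F_{3,\{1,2\}}=M_{111},\\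
\frac{\Psi_{3}}{z_3}=\frac{M_3}{3},\quad \frac{\Psi_{21}}{z_{21}}=\frac{M_{21}}2+\frac{M_3}6,\quad \frac{\Psi_{12}}{z_{12}}=\frac{M_{12}}2+\frac{M_3}3,\quad \frac{\Psi_{111}}{z_{111}}=M_{111}+\frac{M_{21}}2+\frac{M_{12}}2+\frac{M_3}6,
\end{gather*}
and $\omega$ fixes $F_{3,\{1\}}$ and $F_{3,\{2\}}$ and exchanges the other two. In the tables below, D marks a word with a $G$-descent in a segment, M a word with a $G$-maximum in a segment, and unmarked words lie in $\mathcal{N}_{G,\alpha}$.

\begin{example}[A path]\label{ex:path}
Let $E=\{\{1,2\},\{2,3\}\}$, realized by the intervals $[1,2],[2,3],[3,4]$, and let $\tau=132$. The colorings are those with $\kappa(2)>\kappa(1),\kappa(3)$, so $\mathcal{Q}_{G,\tau}=M_{21}+2M_{111}=F_{3,\{2\}}+F_{3,\{1,2\}}$ and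
\[
\omega\mathcal{Q}_{G,\tau}=F_{3,\{2\}}+F_{3,\emptyset}=M_3+2M_{21}+M_{12}+2M_{111}.
\]
The poset $R_\tau$ has the relations $2<_{R_\tau}1$ and $2<_{R_\tau}3$. The coefficients $1,2,1,2$ are the numbers of layerings of $R_\tau$ of each type. The linear extensions are $213$ and $231$.
\begin{center}
\begin{tabular}{c|cccc}
$\alpha$ & $(3)$ & $(2,1)$ & $(1,2)$ & $(1,1,1)$\\ \hline
$213$ & $213$ & $21|3$ & $2|13$ M & $2|1|3$\\
$231$ & $231$ D & $23|1$ & $2|31$ D & $2|3|1$\\ \hline
count & $1$ & $2$ & $0$ & $2$
\end{tabular}
\end{center}
The right side of \eqref{eq:main} is $\frac13M_3+(M_{21}+\frac13M_3)+(2M_{111}+M_{21}+M_{12}+\frac13M_3)$, which agrees with the left side. The mechanism is visible in the two layers that have two linear extensions. On $\{1,2,3\}$ only $213$ has no $G$-descent; the layer has the unique minimal element $2$, and $213$ survives. On $\{1,3\}$ only $13$ has no $G$-descent; the layer has two minimal elements, and the second one, $3$, is a $G$-maximum. So descents select one word per layer, and maxima test whether the layer is rooted. The counts $1,2,0,2$ are the numbers $s_\alpha(R_\tau)$.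
\end{example}

\begin{example}[A labeling for which the formula fails]\label{ex:bad}
Let $E=\{\{1,3\}\}$ and $\tau=123$. This graph violates (T). The colorings are those with $\kappa(1)<\kappa(3)$, so $\mathcal{Q}_{G,\tau}=M_{21}+M_{12}+3M_{111}=F_{3,\{1\}}+F_{3,\{2\}}+F_{3,\{1,2\}}$ and
\[
\omega\mathcal{Q}_{G,\tau}=M_3+2M_{21}+2M_{12}+3M_{111}.
\]
The only relation of $R_\tau$ is $3<_{R_\tau}1$.
\begin{center}
\begin{tabular}{c|cccc}
$\alpha$ & $(3)$ & $(2,1)$ & $(1,2)$ & $(1,1,1)$\\ \hline
$231$ & $231$ M & $23|1$ M & $2|31$ & $2|3|1$\\
$312$ & $312$ & $31|2$ & $3|12$ M & $3|1|2$\\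
$321$ & $321$ D & $32|1$ D & $3|21$ D & $3|2|1$\\ \hline
count & $1$ & $1$ & $1$ & $3$
\end{tabular}
\end{center}
The right side of \eqref{eq:main} is $\frac43M_3+2M_{21}+2M_{12}+3M_{111}$, which exceeds the left side by $\Psi_3/z_3$. The selection has failed on the layer $\{1,2,3\}$: both $231$ and $312$ have no $G$-descent. The layer is not rooted, since $2$ and $3$ are minimal; $231$ detects this, and $312$ does not. In $312$ the letter $2$ is adjacent to nothing and is smaller than $3$, but the letter $1$ separates them. The pair of positions $(1,3)$ is a long $G$-descent.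
\end{example}

An edge plus an isolated vertex is an intersection graph of intervals, so any proof of \eqref{eq:main} must use the labeling. The pattern of Example~\ref{ex:bad} cannot occur in a compatible labeling (Lemma~\ref{lem:interval}), which suggests a positive answer; Theorem~\ref{thm:B} says that this pattern is the only obstruction.

\section{The effect of $\omega$}\label{sec:omega}

For a finite poset $C$ let $K_C=\sum_f\prod_{x\in C}x_{f(x)}$, summed over all maps $f:C\to\mathbb{Z}_{>0}$ such that $x<_Cy$ implies $f(x)\le f(y)$. The series $\mathcal{Q}_{G,\tau}$ counts strictly monotone maps, and we show that $\omega$ turns it into $K_{R_\tau}$. Since $\omega$ is defined on the $F_{n,S}$, we need the $F$-expansions of both series. They are two cases of one standard fact, which we prove for completeness.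

Let $C$ be a poset on $[n]$ and $w:[n]\to[n]$ a bijection. A \emph{$(C,w)$-partition} is a map $f:[n]\to\mathbb{Z}_{>0}$ such that $x<_Cy$ implies $f(x)\le f(y)$, with strict inequality when $w(x)>w(y)$. For a word $u=u_1\cdots u_n$ listing $[n]$ put $\mathrm{Des}_w(u)=\{j\in[n-1]:w(u_j)>w(u_{j+1})\}$.

\begin{lemma}\label{lem:Ppart}
The sum of $x_f$ over all $(C,w)$-partitions $f$ equals $\sum_{u\in L(C)}F_{n,\mathrm{Des}_w(u)}$.
\end{lemma}

\begin{proof}
Call $f:[n]\to\mathbb{Z}_{>0}$ \emph{compatible} with a word $u$ listing $[n]$ if $f(u_1)\le\dots\le f(u_n)$, with $f(u_j)<f(u_{j+1})$ for $j\in\mathrm{Des}_w(u)$. Setting $i_j=f(u_j)$ shows that the maps compatible with $u$ have generating function $F_{n,\mathrm{Des}_w(u)}$. Compatibility says that for each $j$ either $f(u_j)<f(u_{j+1})$, or $f(u_j)=f(u_{j+1})$ and $w(u_j)<w(u_{j+1})$. So each $f$ is compatible with exactly one word $u(f)$, obtained by sorting $[n]$ by increasing $f$ and breaking ties by increasing $w$. It remains to show that $f$ is a $(C,w)$-partition if and only if $u(f)\in L(C)$.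

Let $f$ be a $(C,w)$-partition and $x<_Cy$. Then $f(x)<f(y)$, or $f(x)=f(y)$ and $w(x)<w(y)$. In both cases $x$ precedes $y$ in $u(f)$. Conversely, let $u(f)\in L(C)$ and $x<_Cy$. Then $x$ precedes $y$ in the sorted word, so $f(x)\le f(y)$, and $f(x)=f(y)$ forces $w(x)<w(y)$. Thus $f$ is a $(C,w)$-partition.
\end{proof}

\begin{proposition}\label{prop:omega}
For every labeled graph $G$ and every $\tau\in\mathfrak{S}_n$, $\omega\,\mathcal{Q}_{G,\tau}=K_{R_\tau}$.
\end{proposition}

\begin{proof}
Let $R=R_\tau$, let $P$ be the dual poset ($x<_Py$ if and only if $y<_Rx$), and let $w=n+1-\tau$. A coloring $\kappa$ is proper with $\mathsf{Inv}_G(\kappa)=\mathsf{Inv}_G(\tau)$ if and only if $\kappa(a)<\kappa(b)$ for every edge $\{a,b\}$ with $\tau(a)<\tau(b)$. These pairs generate $P$, so the condition is that $x<_Py$ implies $\kappa(x)<\kappa(y)$. Since $x<_Py$ implies $\tau(x)<\tau(y)$, that is $w(x)>w(y)$, these colorings are exactly the $(P,w)$-partitions. As $\mathrm{Des}_w(u)=[n-1]\setminus\mathrm{Des}_\tau(u)$, Lemma~\ref{lem:Ppart} and the definition of $\omega$ give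
\[
\mathcal{Q}_{G,\tau}=\sum_{u\in L(P)}F_{n,[n-1]\setminus\mathrm{Des}_\tau(u)},\qquad
\omega\,\mathcal{Q}_{G,\tau}=\sum_{u\in L(P)}F_{n,\{n-i\,:\,i\in\mathrm{Des}_\tau(u)\}} .
\]
Let $v$ be the reversal of $u$, so $v_j=u_{n+1-j}$. As $u$ runs over $L(P)$, $v$ runs over $L(R)$. Since $u_i=v_{n-i+1}$ and $u_{i+1}=v_{n-i}$, the inequality $\tau(u_i)>\tau(u_{i+1})$ says $\tau(v_{n-i})<\tau(v_{n-i+1})$, that is $n-i\in\mathrm{Des}_w(v)$. Hence $\omega\mathcal{Q}_{G,\tau}=\sum_{v\in L(R)}F_{n,\mathrm{Des}_w(v)}$. Finally $x<_Ry$ implies $w(x)<w(y)$, so the $(R,w)$-partitions are the weakly order-preserving maps on $R$, and Lemma~\ref{lem:Ppart} identifies the last sum with $K_R$.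
\end{proof}

The complement in the definition of $\omega$ turns strict inequalities into weak ones, and the reflection $i\mapsto n-i$ replaces $P$ by its dual. This is why $R_\tau$ points from large to small values of $\tau$. In Example~\ref{ex:path}, vertex $2$ has the largest color in $\mathcal{Q}_{G,\tau}$ and the smallest in $K_{R_\tau}$.

\section{Order-preserving maps in the basis $\Psi_\alpha$}\label{sec:psi}

The $M$-expansion of $K_C$ counts layerings, as we recall in the proof of Proposition~\ref{prop:psi}. To pass to the basis $\Psi_\alpha/z_\alpha$ we must write the number of layerings of type $\beta$ as $\sum_\alpha s_\alpha/\pi(\alpha,\beta)$. The weight $\pi(\alpha,\beta)$ is a product over the parts of $\beta$, so the problem reduces to one identity for each layer, which generalizes the identity for chains in Example~\ref{ex:extreme}. The shape of $\pi$ tells us which layerings to count. Suppose that we dismantle $C$ from the top: choose an element $x$ uniformly at random among the remaining ones, remove everything above or equal to $x$, and repeat. Each choice has probability one over the current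 size, and the current sizes are the partial sums of the sizes of the removed sets, read in reverse order. The removed sets form a rooted layering, and the next lemma says that the total probability is $1$.

\begin{lemma}\label{lem:one}
For every finite poset $C$ with $m$ elements, $\displaystyle\sum_{\gamma\vDash m}\frac{s_\gamma(C)}{\pi(\gamma)}=1$.
\end{lemma}

\begin{proof}
We use induction on $m$. For $m=0$ there is one composition, the empty one, with $\pi=1$, and one layering, the empty one. Let $m\ge1$, and for $x\in C$ put $C_{\ge x}=\{y\in C:y\ge_Cx\}$.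

Let $(B_1,\dots,B_k)$ be a rooted layering, and let $x$ be the unique minimal element of $B_k$. Every element of the finite poset $B_k$ lies above some minimal element of $B_k$, so $B_k\subseteq C_{\ge x}$. If $y>_Cx$ and $y\in B_j$, then $k\le j$, so $C_{\ge x}\subseteq B_k$. Thus $B_k=C_{\ge x}$, and $(B_1,\dots,B_{k-1})$ is a rooted layering of $C\setminus C_{\ge x}$. Conversely, take any $x\in C$ and any rooted layering of $C\setminus C_{\ge x}$, and append $C_{\ge x}$ as the last layer. No element of $C_{\ge x}$ lies below an element outside $C_{\ge x}$, so the result is a layering of $C$, and its last layer has the unique minimal element $x$. These maps are inverse to each other. If $\gamma=(\gamma',\gamma_k)\vDash m$, then $\pi(\gamma)=\pi(\gamma')\,m$. Hence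
\[
\sum_{\gamma\vDash m}\frac{s_\gamma(C)}{\pi(\gamma)}=\frac1m\sum_{x\in C}\ \sum_{\gamma'}\frac{s_{\gamma'}(C\setminus C_{\ge x})}{\pi(\gamma')}=\frac1m\sum_{x\in C}1=1,
\]
where $\gamma'$ runs over the compositions of $|C\setminus C_{\ge x}|<m$.
\end{proof}

\begin{proposition}\label{prop:psi}
For every poset $C$ with $n$ elements, $\displaystyle K_C=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,s_\alpha(C)$.
\end{proposition}

\begin{proof}
A weakly order-preserving map $f$ with image $\{i_1<\dots<i_\ell\}$ is the same as this set of values together with the layering $(f^{-1}(i_1),\dots,f^{-1}(i_\ell))$. So $K_C=\sum_\beta t_\beta M_\beta$, where $t_\beta$ is the number of layerings of $C$ of type $\beta$. By \eqref{eq:psi} it suffices to show $t_\beta=\sum_\alpha s_\alpha(C)/\pi(\alpha,\beta)$, summed over the $\alpha$ that have $\beta=(\beta_1,\dots,\beta_\ell)$ as a coarsening.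

Fix such an $\alpha=\alpha^{(1)}\cdots\alpha^{(\ell)}$. Given a rooted layering of type $\alpha$, merge the consecutive layers that correspond to $\alpha^{(i)}$ into a set $C_i$. Then $(C_1,\dots,C_\ell)$ is a layering of $C$ of type $\beta$, and the layers inside $C_i$ form a rooted layering of $C_i$ of type $\alpha^{(i)}$. Conversely, let a layering $(C_1,\dots,C_\ell)$ of type $\beta$ and rooted layerings of each $C_i$ of type $\alpha^{(i)}$ be given, and concatenate the latter. If $x<_Cy$ lie in different sets $C_i$, their layers are in the correct order because $(C_1,\dots,C_\ell)$ is a layering; if they lie in the same $C_i$, because of the layering of $C_i$. The order induced on a layer from $C_i$ is the order induced from $C$, so the concatenation is rooted. Therefore $s_\alpha(C)=\sum_{(C_1,\dots,C_\ell)}\prod_is_{\alpha^{(i)}}(C_i)$. Dividing by $\pi(\alpha,\beta)=\prod_i\pi(\alpha^{(i)})$ and summing over $\alpha$, that is over all choices of $\alpha^{(i)}\vDash\beta_i$, we get by Lemma~\ref{lem:one}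
\[
\sum_\alpha\frac{s_\alpha(C)}{\pi(\alpha,\beta)}=\sum_{(C_1,\dots,C_\ell)}\ \prod_{i=1}^{\ell}\ \sum_{\gamma\vDash\beta_i}\frac{s_\gamma(C_i)}{\pi(\gamma)}=\sum_{(C_1,\dots,C_\ell)}1=t_\beta .\qedhere
\]
\end{proof}

Propositions~\ref{prop:omega} and~\ref{prop:psi} give, for every labeled graph $G$,
\begin{equation}\label{eq:s}
\omega\,\mathcal{Q}_{G,\tau}=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,s_\alpha(R_\tau).
\end{equation}

\section{The greedy linear extension}\label{sec:greedy}

It remains to count rooted layerings by permutations. A layer can have many linear extensions, so we need a rule that picks one of them and that can be read off the word and the graph, without reference to the poset. This section treats one layer.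

Let $H$ be a graph on a finite nonempty set $B$ of $m$ integers, fix an acyclic orientation of $H$, and let $C$ be the poset on $B$ that it generates. The notions of $H$-descent, long $H$-descent and $H$-maximum are defined as for $G$. For $v=v_1\cdots v_m\in L(C)$ put $U_p=\{v_p,\dots,v_m\}$. The next lemma is the dictionary between the nonadjacency conditions on words and minimality in $C$.

\begin{lemma}\label{lem:dict}
Let $v\in L(C)$ and $p\le r$. Then $v_r$ is minimal in $U_p$ if and only if $v_r$ is nonadjacent to each of $v_p,\dots,v_{r-1}$.
\end{lemma}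

\begin{proof}
Suppose that $v_r$ is adjacent to $v_s$ with $p\le s<r$. The edge is oriented, so $v_s$ and $v_r$ are comparable in $C$, and since $v_s$ comes first in a linear extension, $v_s<_Cv_r$. So $v_r$ is not minimal in $U_p$. Conversely, suppose $v_s<_Cv_r$ with $s\ge p$. Take a directed path from $v_s$ to $v_r$ and let $v_t$ be its vertex just before $v_r$. Then $v_s\le_Cv_t<_Cv_r$, so $s\le t<r$, and $v_t$ is adjacent to $v_r$.
\end{proof}

The \emph{greedy word} $g=g_1\cdots g_m$ of $C$ is defined recursively: $g_p$ is the smallest among the minimal elements of $C\setminus\{g_1,\dots,g_{p-1}\}$. Each letter is minimal among those not yet written, so $g\in L(C)$. In Example~\ref{ex:path} the greedy word of $R_\tau$ is $213$, and in Example~\ref{ex:bad} it is $231$.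

\begin{proposition}\label{prop:greedy}
\begin{enumerate}
\item The greedy word is the only linear extension of $C$ without a long $H$-descent.
\item The greedy word has an $H$-maximum if and only if $C$ has at least two minimal elements.
\end{enumerate}
Consequently, the number of linear extensions of $C$ with no long $H$-descent and no $H$-maximum is $1$ if $C$ has a unique minimal element, and $0$ otherwise.
\end{proposition}

\begin{proof}
(1) Let $v\in L(C)$. The letter $v_p$ is minimal in $U_p$. By Lemma~\ref{lem:dict}, a pair $p<r$ is a long $H$-descent if and only if $v_r$ is a minimal element of $U_p$ that is smaller than $v_p$. So $v$ has no long $H$-descent if and only if, for every $p$, the letter $v_p$ is the smallest minimal element of $U_p=C\setminus\{v_1,\dots,v_{p-1}\}$. This is the recursion that defines $g$.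

(2) By Lemma~\ref{lem:dict} with $p=1$, a position $r>1$ is an $H$-maximum of $g$ if and only if $g_r$ is minimal in $C$ and larger than $g_1,\dots,g_{r-1}$. The letter $g_1$ is minimal in $C$. If it is the only minimal element, there is no $H$-maximum. Otherwise some $g_r$ with $r>1$ is minimal in $C$. For each $s<r$, the letter $g_r$ was a minimal element of $C\setminus\{g_1,\dots,g_{s-1}\}$, and $g_s\neq g_r$ was chosen as the smallest one, so $g_s<g_r$. Thus $r$ is an $H$-maximum.
\end{proof}

The test in (2) is reliable only on the greedy word: in Example~\ref{ex:bad} the word $312$ has no $G$-maximum although the poset has two minimal elements.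

\section{Cutting permutations into segments}\label{sec:segments}

To apply Section~\ref{sec:greedy} to a layer $B$ of $R_\tau$ with $H$ the induced subgraph $G[B]$, we need the induced order on $B$ to be generated by the edges inside $B$. This fails for arbitrary subsets: in a directed path $a\to b\to c$, the set $\{a,c\}$ carries a relation but no edge. It holds for layers.

\begin{lemma}\label{lem:convex}
Let $B$ be a layer of a layering of $R=R_\tau$. Then the order induced by $R$ on $B$ is generated by the induced orientation of $G[B]$.
\end{lemma}

\begin{proof}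
Let $B=B_i$. A directed path in $G[B]$ is a directed path in $G$, so it gives a relation of $R$. Conversely, let $x,y\in B_i$ with $x<_Ry$, and take a directed path from $x$ to $y$ in $G$. An inner vertex $z\in B_j$ of the path satisfies $x<_Rz<_Ry$, so $i\le j\le i$. Hence the path stays in $B$.
\end{proof}

\begin{proposition}\label{prop:count}
For every labeled graph $G$, every $\tau\in\mathfrak{S}_n$ and every $\alpha\vDash n$,
\[
\#\bigl(\mathcal{N}'_{G,\alpha}\cap L(R_\tau)\bigr)=s_\alpha(R_\tau).
\]
\end{proposition}

\begin{proof}
Let $R=R_\tau$ and $\alpha=(\alpha_1,\dots,\alpha_k)$. Given $\sigma\in L(R)$, let $B_i$ be the set of letters of its $i$th $\alpha$-segment. If $x<_Ry$, then $x$ precedes $y$, so $(B_1,\dots,B_k)$ is a layering of type $\alpha$, and each segment is a linear extension of its layer. Conversely, concatenate linear extensions of the layers of a layering of type $\alpha$. If $x<_Ry$, then $x$ precedes $y$ inside a common layer or lies in an earlier layer, so the concatenation is in $L(R)$. Thus $L(R)$ is in bijection with the layerings of type $\alpha$ equipped with a linear extension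 of each layer. The permutation $\sigma$ lies in $\mathcal{N}'_{G,\alpha}$ if and only if each segment has no long $G$-descent and no $G$-maximum, and for the $i$th segment this condition involves only $G[B_i]$. Hence
\[
\#\bigl(\mathcal{N}'_{G,\alpha}\cap L(R)\bigr)=\sum_{(B_1,\dots,B_k)}\ \prod_{i=1}^kc(B_i),
\]
where $c(B)$ is the number of linear extensions of the layer $B$ with no long $G[B]$-descent and no $G[B]$-maximum. By Lemma~\ref{lem:convex} and Proposition~\ref{prop:greedy}, $c(B)$ is $1$ if $B$ has a unique minimal element and $0$ otherwise. The sum therefore counts rooted layerings of type $\alpha$.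
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
By Lemma~\ref{lem:linext} the set counted in the coefficient of $\Psi_\alpha/z_\alpha$ is $\mathcal{N}'_{G,\alpha}\cap L(R_\tau)$. Proposition~\ref{prop:count} and \eqref{eq:s} give the identity.
\end{proof}

\section{Transitive non-edges}\label{sec:T}

A $G$-descent compares only consecutive letters, while a long $G$-descent may jump over others. Condition (T) lets us shorten a long descent.

\begin{lemma}\label{lem:short}
Let $G$ satisfy \textup{(T)}. A word of distinct vertices of $G$ that has a long $G$-descent has a $G$-descent. Hence $\mathcal{N}_{G,\alpha}=\mathcal{N}'_{G,\alpha}$ for all $\alpha\vDash n$.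
\end{lemma}

\begin{proof}
Let $(p,r)$ be a long $G$-descent of $v$, and put $a=v_r$. Then $a$ is nonadjacent to $v_p,\dots,v_{r-1}$. Let $s$ be the largest index with $p\le s\le r-1$ and $v_s>a$; it exists because $v_p>a$. If $s=r-1$, then $v_{r-1}>v_r$ are nonadjacent, and $s$ is a $G$-descent. If $s<r-1$, then $v_{s+1}<a<v_s$ by the choice of $s$, and $\{v_{s+1},a\}$ and $\{a,v_s\}$ are non-edges. By (T), $\{v_{s+1},v_s\}$ is a non-edge, so $s$ is a $G$-descent. Applying this to each $\alpha$-segment gives $\mathcal{N}_{G,\alpha}\subseteq\mathcal{N}'_{G,\alpha}$, and the other inclusion always holds.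
\end{proof}

\begin{lemma}\label{lem:interval}
Interval graphs satisfy \textup{(T)}.
\end{lemma}

\begin{proof}
Let $i<j$ with $I_i\cap I_j=\emptyset$. We claim that every point of $I_i$ is smaller than every point of $I_j$. The left endpoint of $I_i$ is smaller than that of $I_j$, so some $x\in I_i$ is smaller than the left endpoint of $I_j$. If $y\in I_i$ and $z\in I_j$ had $z\le y$, then $x<z\le y$ would give $z\in I_i$, which is impossible. Now let $i<j<k$ with $\{i,j\},\{j,k\}\notin E$, and pick $z\in I_j$. Every point of $I_i$ is smaller than $z$, and every point of $I_k$ is larger than $z$. So $I_i\cap I_k=\emptyset$ and $\{i,k\}\notin E$.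
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $G$ satisfy (T); by Lemma~\ref{lem:interval} this covers interval graphs. By Lemmas~\ref{lem:linext} and~\ref{lem:short}, the set in the first formula is $\mathcal{N}'_{G,\alpha}\cap L(R_\tau)$, which has $s_\alpha(R_\tau)$ elements by Proposition~\ref{prop:count}. The second formula is \eqref{eq:s}. Together they give \eqref{eq:main}.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:q}]
Apply $\omega$, extended linearly in $q$, to \eqref{eq:split}, and use \eqref{eq:main} for each $\tau\in\mathcal{T}$. The coefficient of $\Psi_\alpha/z_\alpha$ is the sum of $q^{|E|-|\mathsf{Inv}_G(\tau)|}$ over the pairs $(\tau,\sigma)\in\mathcal{T}\times\mathcal{N}_{G,\alpha}$ with $\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)$. For such a pair the exponent is $|E|-\mathsf{coinv}_G(\sigma^{-1})=\mathsf{inv}_G(\sigma^{-1})$. Each $\sigma\in\mathcal{N}_{G,\alpha}$ occurs in exactly one pair: the permutation $i\mapsto n+1-\sigma^{-1}(i)$ has inversion set $\mathsf{CoInv}_G(\sigma^{-1})$, and exactly one $\tau\in\mathcal{T}$ has this inversion set.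
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Since $\mathcal{N}'_{G,\alpha}\subseteq\mathcal{N}_{G,\alpha}$, Theorem~\ref{thm:C} and Lemma~\ref{lem:linext} show that the difference equals
\begin{equation}\label{eq:diff}
\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,\#\bigl((\mathcal{N}_{G,\alpha}\setminus\mathcal{N}'_{G,\alpha})\cap L(R_\tau)\bigr).
\end{equation}
The coefficients are nonnegative integers, and they vanish under (T) by Lemma~\ref{lem:short}.

Suppose that (T) fails, so there are $i<j<k$ with $\{i,j\},\{j,k\}\notin E$ and $\{i,k\}\in E$. We place Example~\ref{ex:bad} in the first segment. Let $\sigma\in\mathfrak{S}_n$ be a word that begins with $k\,i\,j$, let $\alpha=(3,1^{n-3})$, and define $\tau$ by $\tau(\sigma(t))=n+1-t$. The values of $\tau$ decrease along $\sigma$, so $\sigma\in L(R_\tau)$. Segments of length one have no descents or maxima. The segment $k\,i\,j$ has no $G$-descent, because $k$ and $i$ are adjacent and $i<j$, and no $G$-maximum, because $i,j<k$. So $\sigma\in\mathcal{N}_{G,\alpha}$. But $k>j$ and $j$ is nonadjacent to $k$ and $i$, so $(1,3)$ is a long $G$-descent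 and $\sigma\notin\mathcal{N}'_{G,\alpha}$. The coefficient of $\Psi_\alpha/z_\alpha$ in \eqref{eq:diff} is positive, and the $\Psi_\alpha$ are linearly independent, so the difference is nonzero for this $\tau$.

For the last equivalence, write $i\prec j$ if $i<j$ and $\{i,j\}\notin E$. Condition (T) says that $\prec$ is transitive. In that case $\prec$ is a partial order contained in the numerical order, so $1,2,\dots,n$ is a linear extension, and two distinct elements are incomparable exactly when they are adjacent in $G$. Conversely, let $G$ be the incomparability graph of a poset on $[n]$ with linear extension $1,2,\dots,n$. For $i<j$, the pair $\{i,j\}$ is a non-edge exactly when $i$ lies below $j$ in the poset. So the poset is $\prec$, and $\prec$ is transitive.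
\end{proof}

\begin{remark}\label{rem:C4}
The class of labeled graphs with (T) is strictly larger than the class of interval graphs. The $4$-cycle on $[4]$ with non-edges $\{1,2\}$ and $\{3,4\}$ satisfies (T), because its two non-edges share no vertex. It is not an intersection graph of intervals under any labeling. Suppose that $I_1,\dots,I_4$ realized it. The disjoint intervals $I_1,I_2$ may be named so that $I_1$ lies to the left of $I_2$. Choose $a\in I_1\cap I_3$, $b\in I_2\cap I_3$, $a'\in I_1\cap I_4$ and $b'\in I_2\cap I_4$. Then $\max(a,a')<\min(b,b')$, so $\max(a,a')$ lies in $[a,b]\subseteq I_3$ and in $[a',b']\subseteq I_4$, although $I_3\cap I_4=\emptyset$.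
\end{remark}

\begin{thebibliography}{1}

\bibitem{DRS}
Michele D'Adderio, Roberto Riccardi, Viola Siconolfi,
\emph{Chromatic functions, interval orders and increasing forests},
arXiv:2311.09685 (2023).

\end{thebibliography}
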